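# Meridians and generalized torsion in surgeries on torus knots

## 1. Products of conjugates that cancel

**Definition 1.** A non-trivial element $g$ of a group $\Gamma$ is a *generalized torsion element* if there are $k\ge 1$ and $x_1,\dots,x_k\in \Gamma$ with
$$(x_1gx_1^{-1})(x_2gx_2^{-1})\cdots(x_kgx_k^{-1})=1. \tag{1}$$

A non-trivial element of finite order is an example: take all $x_i=1$. The notion is wider than torsion. In the Klein bottle group $\langle a,b\mid aba^{-1}=b^{-1}\rangle$ we have $(aba^{-1})\,b=1$. The element $b$ has infinite order, because the group acts on the plane by $a(s,t)=(s+1,-t)$, $b(s,t)=(s,t+1)$. (Check: $aba^{-1}$ sends $(s,t)$ to $(s-1,-t)$, then to $(s-1,-t+1)$, then to $(s,t-1)$, so it acts as $b^{-1}$.) Hence $b$ is a generalized torsion element of infinite order. In an abelian group, (1) reads $g^k=1$, so there the notion is ordinary torsion.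

We shall use three facts.

- If $\varphi:\Gamma\to\Gamma'$ is a homomorphism and no non-empty product of conjugates of $\varphi(g)$ is trivial in $\Gamma'$, then none is trivial for $g$ in $\Gamma$, because $\varphi$ carries (1) to an equation of the same kind.
- The element $g$ is a generalized torsion element if and only if $g^{-1}$ is: invert the product in (1).
- If $g$ has order $m$ in the abelianization of $\Gamma$, then (1) forces $m\mid k$. If $g$ has infinite order there, (1) is impossible.

**Definition 2.** $\mathrm{Homeo}^+(\mathbb R)$ is the group of increasing homeomorphisms of $\mathbb R$ under composition.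

For example, it contains the translations $T_s(t)=t+s$. Write $T=T_1$.

## 2. Knot groups, slopes and surgery

Let $K\subset S^3$ be an oriented knot with tubular neighborhood $N(K)$, let $E(K)=S^3-\mathrm{Int}\,N(K)$ be its exterior, and let $G(K)=\pi_1(E(K))$ be the knot group. On the torus $\partial N(K)$ there are two distinguished classes. The *meridian* $\mu$ bounds a disk in $N(K)$ and links $K$ once. The *preferred longitude* $\lambda$ is parallel to $K$ and has linking number $0$ with $K$. They commute in $G(K)$, since both come from a torus. Moreover $H_1(E(K))=\mathbb Z$ is generated by $\mu$, a loop represents its linking number with $K$, and $\lambda\mapsto 0$.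

**Definition 3.** For $r=m/n\in\mathbb Q$, in lowest terms with $n\ge1$, $K(r)$ is the closed $3$-manifold obtained by $r$-Dehn surgery on $K$. Its fundamental group is
$$\pi_1(K(r))=G(K)/\langle\langle \mu^m\lambda^n\rangle\rangle .$$
For $r=\infty$ one adds $\mu=1$ instead, and $K(\infty)=S^3$.

Abelianizing, $H_1(K(m/n))=\mathbb Z_m$, generated by $\mu$ (and $\mathbb Z$ if $m=0$).

*Example.* For the unknot, $G=\mathbb Z$ is generated by $\mu$ and $\lambda=1$, so $\pi_1(K(m/n))=\mathbb Z_m$. The image of $\mu$ is an ordinary torsion element as soon as $|m|\ge2$.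

**Mirror images.** Let $f$ be an orientation-reversing homeomorphism of $S^3$ carrying $K$ to $K'$, and orient $K'$ as the image of $K$. Linking numbers change sign, so $f$ sends $\lambda$ to $\lambda'$ and $\mu$ to $\mu'^{-1}$, hence $\mu^m\lambda^n$ to $\mu'^{-m}\lambda'^n$. Therefore $\pi_1(K'(r))\cong\pi_1(K(-r))$, with the meridian going to the inverse of a meridian. Since passing to inverses is harmless, the meridian is a generalized torsion element for $(K',r)$ if and only if it is for $(K,-r)$. The same holds for the statement that some non-empty product of conjugates of the meridian is trivial.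

**Connected sums.** For $K=K_1\#K_2$ one has (standard; see Burde–Zieschang, *Knots*)
$$G(K)=G(K_1)*_{\mu_1=\mu_2}G(K_2),\qquad \mu_K=\mu_1,\qquad \lambda_K=\lambda_1\lambda_2 .$$

An example of both constructions, the square knot, appears at the end of the next section.

## 3. The group, meridian and longitude of a torus knot

Let $p,q\ge2$ be coprime, and write $S^3=V_1\cup_TV_2$, two solid tori glued along a torus $T$ (in this section only, $T$ is a torus and not a translation). The positive torus knot $K=T_{p,q}$ lies on $T$. It represents a $p$-th power of a generator of $\pi_1(V_1)$ and a $q$-th power of a generator of $\pi_1(V_2)$, and its push-off along $T$ has linking number $+pq$ with $K$. The mirror image is $T_{p,-q}$. Note that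
$$pq-p-q=2g(T_{p,q})-1\ge1,$$
since the genus is $g(T_{p,q})=(p-1)(q-1)/2$.

**The group.** Let $A=T\setminus\mathrm{Int}\,N(K)$, an annulus. Removing $N(K)$ from $V_i$ only digs a groove along the boundary, so $V_i\setminus\mathrm{Int}\,N(K)$ is again a solid torus, and the two are glued along $A$. The core of $A$ is parallel to $K$, so it is the $p$-th power of a generator $x$ on one side and the $q$-th power of a generator $y$ on the other. Taking a basepoint $z_0\in\partial A$, van Kampen's theorem gives
$$G=G(T_{p,q})=\langle x,y\mid x^p=y^q\rangle,\qquad h:=x^p=y^q. \tag{2}$$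
The element $h$ commutes with $x$ and with $y$, so it is central. It is represented by the component of $\partial A$ through $z_0$, a curve on $\partial N(K)$ parallel to $K$ with linking number $pq$. Hence
$$h=\mu^{pq}\lambda. \tag{3}$$

**The meridian.** Choose $z_0$ on the component of $\partial A$ from which the positively oriented meridian enters $V_1$. Then $\mu=\kappa_1\kappa_2$, where $\kappa_1\subset V_1$ is an arc of $\partial N(K)$ from $z_0$ to the other component of $\partial A$, and $\kappa_2\subset V_2$ is an arc going back. Let $\delta$ be a spanning arc of $A$ with the same endpoints as $\kappa_1$. Then $\mu=(\kappa_1\delta^{-1})(\delta\kappa_2)$ is a loop in the first solid torus followed by a loop in the second. So $\mu=x^ay^b$ for some integers $a,b$. In $H_1(E(K))=\mathbb Z\langle\mu\rangle$ we have $h\mapsto pq$, so $x\mapsto q$ and $y\mapsto p$. Therefore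
$$\mu=x^ay^b,\qquad aq+bp=1. \tag{4}$$
Any solution $(a,b)$ may be used: two solutions differ by a multiple of $(p,-q)$, and $x^{a+p}y^{b-q}=x^a\,h\,h^{-1}\,y^b=x^ay^b$.

**The surgery relation.** For integers $m$ and $n\ge1$ put $d=pqn-m$. Since $\mu$ and $h$ commute, (3) gives
$$\mu^m\lambda^n=\mu^{m-pqn}h^n=h^n\mu^{-d}. \tag{5}$$
So $r$-surgery imposes $h^n=\mu^d$.

*Example.* For the trefoil, $p=2$, $q=3$, $(a,b)=(1,-1)$: $G=\langle x,y\mid x^2=y^3\rangle$, $\mu=xy^{-1}$, $h=x^2$, $\lambda=h\mu^{-6}$. The mirror image has the same group with inverted meridian. So the square knot $T_{2,3}\#T_{2,-3}$ has group $\langle x,y,x',y'\mid x^2=y^3,\ x'^2=y'^3,\ xy^{-1}=y'x'^{-1}\rangle$.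

## 4. Is the meridian a generalized torsion element after surgery?

The following is asked in Tetsuya Ito, Kimihiko Motegi and Masakazu Teragaito, "Generalized torsion and Dehn filling", arXiv:2009.00152 (2020).

**Question.** Let $K$ be a non-trivial knot in $S^3$. Is the image of a meridian $\mu$ a generalized torsion element in $\pi_1(K(r))$ if $r\neq0,\infty$? In particular, does this hold if $|r|$ is sufficiently large?

The excluded slopes are clear: for $r=\infty$ the group is trivial, and for $r=0$ the class of $\mu$ has infinite order in $H_1$.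

Both parts have the answer **no**, by the first two theorems below. For the trefoil, Theorem A covers all $r<1$, including all $r\to-\infty$. For the square knot, Theorem B covers every rational $r$. Throughout, $p,q\ge2$ are coprime.

**Theorem A.** For every $r\in\mathbb Q$ with $r<pq-p-q$, the meridian is not a generalized torsion element of $\pi_1(T_{p,q}(r))$.

**Theorem B.** Let $K=T_{p,q}\#T_{p,-q}\#J$, where $J$ is any (possibly trivial) knot. For every $r\in\mathbb Q$ the meridian is not a generalized torsion element of $\pi_1(K(r))$. More generally, suppose $\varphi:G(K)\to G(T_{p,q})$, for a knot $K$, is a homomorphism with $\varphi(\mu_K)=\mu$ and $\varphi(\lambda_K)=\lambda^e$, $e\ge1$. Then the meridian is not a generalized torsion element of $\pi_1(K(r))$ for all $r<e(pq-p-q)$.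

**Theorem C.** For $r\in\mathbb Q$, the meridian is a generalized torsion element of $\pi_1(T_{p,q}(r))$ if and only if $r\ge pq-p-q$. Moreover, if $r=m/n>pq-p-q$ with $n\ge1$, in lowest terms, then $\mu^m\lambda^n$ is already a product of $m$ conjugates of $\mu$ in $G(T_{p,q})$. Thus $1$ is a product of exactly $m$ conjugates of $\mu$ in $\pi_1(T_{p,q}(r))$, and $m$ is the least possible number.

By the mirror-image remark, the condition for $T_{p,-q}$ is $r\le-(pq-p-q)$.

## 5. The trefoil by hand

Write $u=x$, $v=y^{-1}$, so that $\mu=uv$, $u^2=h$, $v^3=h^{-1}$.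

**Slope 5.** Here $d=6-5=1$, so the relation is $h=\mu$, that is, $x^2=y^3=xy^{-1}$. Then $x=y^4$ and $y^8=y^3$, so the group is $\mathbb Z_5$ generated by $y$, and $\mu=y^3$ is an ordinary torsion element.

**Integer slopes at least 2.** First,
$$vuv=c,\qquad c:=v^{-1}\mu^{-1}v .$$
Indeed $c=v^{-2}u^{-1}v$, so the claim is $v^3u=u^{-1}$, that is $v^3=u^{-2}$, and both sides equal $h^{-1}$. Hence
$$\mu^4=u(vuv)u(vuv)=ucuc=u^2(u^{-1}cu)c=h\,(u^{-1}cu)\,c,$$
$$h=\mu^4\cdot c^{-1}\cdot u^{-1}c^{-1}u. \tag{6}$$
Both $c^{-1}=v^{-1}\mu v$ and $u^{-1}c^{-1}u$ are conjugates of $\mu$. By (5), for an integer $m\ge2$,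
$$\mu^m\lambda=\mu^{m-6}h=\mu^{m-2}\cdot c^{-1}\cdot u^{-1}c^{-1}u$$
is a product of $m$ conjugates of $\mu$. It dies in $\pi_1(T_{2,3}(m))$, and $\mu$ does not, because it generates $H_1=\mathbb Z_m$. So $\mu$ is a generalized torsion element.

**Slope $-1$.** Now the relation is $h=\mu^7$, and (6) becomes $\mu^3=c^{-1}\cdot u^{-1}c^{-1}u$. Conjugates of $\mu$ stand on both sides with positive exponents, and moving them all to one side produces inverses. This equation does not make $\mu$ a generalized torsion element. We turn to obstructions.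

## 6. Moving every point of the line to the right

**Lemma 1.** Let $\rho:\Gamma\to\mathrm{Homeo}^+(\mathbb R)$ be a homomorphism and $g\in\Gamma$ with $\rho(g)(t)>t$ for all $t\in\mathbb R$. Then no non-empty product of conjugates of $g$ is trivial. In particular $g$ is not a generalized torsion element.

*Proof.* Let $f\in\mathrm{Homeo}^+(\mathbb R)$, $t\in\mathbb R$ and $s=f^{-1}(t)$. Since $\rho(g)(s)>s$ and $f$ is increasing, $f\rho(g)f^{-1}(t)=f(\rho(g)(s))>f(s)=t$. So every conjugate of $\rho(g)$ moves every point to the right. Then so does every non-empty product of such conjugates, which is therefore not the identity. $\square$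

The words "for all $t$" matter. The Klein bottle group acts on $\mathbb R$ as follows: $a$ acts as $T$, and $b$ fixes every integer and acts on $[k,k+1]$ as $T^k\phi^{(-1)^k}T^{-k}$, where $\phi$ is a homeomorphism of $[0,1]$ moving each interior point to the right. On $[k,k+1]$ the map $aba^{-1}$ is $T\,(T^{k-1}\phi^{(-1)^{k-1}}T^{-(k-1)})\,T^{-1}=T^k\phi^{-(-1)^k}T^{-k}$, which is $b^{-1}$. Here $b$ moves $\tfrac12$ to the right, but its conjugate $aba^{-1}$ moves it to the left.

So for a torus knot we want $\rho:G\to\mathrm{Homeo}^+(\mathbb R)$ with $\rho(h)^n=\rho(\mu)^d$ and $\rho(\mu)$ moving every point to the right.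

**Translations alone.** The obvious choice is $\rho(x)=T_{1/p}$, $\rho(y)=T_{1/q}$. It respects $x^p=y^q$, with $\rho(h)=T$, and by (4) $\rho(\mu)=T_{a/p+b/q}=T_{1/(pq)}$. This does move every point to the right. But
$$\rho(h^n\mu^{-d})=T_{n-d/(pq)}=T_{m/(pq)},$$
which is the identity only for $m=0$. No other choice of translations helps: such a $\rho$ factors through $H_1$, and for $m\ne0$ the finite group $H_1=\mathbb Z_m$ has no non-trivial homomorphism to $\mathbb R$. The image of $\mu$ is stuck at translation by $1/(pq)$, while we need "translation by $n/d$".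

The way out is to keep $\rho(x)$ a translation and let $\rho(y)$ be a *conjugate* of a translation by some homeomorphism $\widetilde A$ commuting with $T$. Then $\rho(y)^q=\widetilde AT\widetilde A^{-1}=T$ still holds, while $\rho(\mu)=T_{a/p}\,\widetilde A\,T_{b/q}\,\widetilde A^{-1}$ varies with $\widetilde A$. To control what it becomes, we take $\widetilde A$ from lifts of matrices, where a trace computes the answer.

## 7. Lifting $SL_2(\mathbb R)$ to the line

Put $e(t)=(\cos\pi t,\sin\pi t)$ and let $R(\phi)$ be rotation by $\phi$.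

**Definition 4.** A homeomorphism $g$ of $\mathbb R$ is a *lift* of $M\in SL_2(\mathbb R)$ if $Me(t)\in\mathbb R_{>0}\,e(g(t))$ for all $t$. Let $\mathcal L$ be the set of all lifts of all matrices.

*Example.* $T_s$ is a lift of $R(\pi s)$. In particular $T$ is a lift of $-I$, and $T^2$ is a lift of $I$.

If $g,g'$ lift $M,M'$, then $gg'$ lifts $MM'$ and $g^{-1}$ lifts $M^{-1}$, directly from the definition. So $\mathcal L$ is a group.

**Lemma 2.** Every $M\in SL_2(\mathbb R)$ has a lift. Every lift is increasing and commutes with $T$. Two lifts of the same $M$ differ by a power of $T^2$.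

*Proof.* The direction of $Me(t)$ varies continuously in $t$, so there is a continuous $g:\mathbb R\to\mathbb R$ with $Me(t)\in\mathbb R_{>0}e(g(t))$. Let $g$ be any such continuous function. For $t<s<t+1$,
$$\det(Me(t),Me(s))=\det(e(t),e(s))=\sin\pi(s-t)>0,$$
so $\sin\pi(g(s)-g(t))>0$. For $s$ near $t$ the number $g(s)-g(t)$ is near $0$, so it lies in $(0,1)$; by continuity, and since $\sin\pi(\cdot)$ stays positive, it lies in $(0,1)$ for all $s\in(t,t+1)$. Thus $g$ is strictly increasing and $g(t+1)-g(t)\in[0,1]$. From $Me(t+1)=-Me(t)$ we see that $g(t+1)-g(t)$ is an odd integer, so it equals $1$. Hence $g$ commutes with $T$, is unbounded in both directions, and is a homeomorphism. If $g,g'$ both lift $M$, then $g-g'$ is continuous with values in $2\mathbb Z$, so it is constant. $\square$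

In particular $T$ is central in $\mathcal L$.

**Lemma 3.** Let $g$ be a lift of $M$ with $|\mathrm{tr}\,M|<2$. Then there are $\psi\in\mathbb R\setminus\mathbb Z$ and $k\in\mathcal L$ with
$$g=kT_\psi k^{-1},\qquad \cos\pi\psi=\tfrac12\mathrm{tr}\,M .$$
If $j<\psi<j+1$ with $j\in\mathbb Z$, then $t+j<g(t)<t+j+1$ for all $t$.

*Proof.* The eigenvalues of $M$ are $e^{\pm i\theta}$ with $0<\theta<\pi$. Let $w_1+iw_2$ be an eigenvector for $e^{-i\theta}$, with $w_1,w_2$ real. Comparing real and imaginary parts, $Mw_1=\cos\theta\,w_1+\sin\theta\,w_2$ and $Mw_2=-\sin\theta\,w_1+\cos\theta\,w_2$. The vectors $w_1,w_2$ are independent, since $M$ has no real eigenvector. So $M$ is $R(\theta)$ in the basis $(w_1,w_2)$, and $R(-\theta)$ in the basis $(w_1,-w_2)$. One of these bases has positive determinant. Scale it to determinant $1$ to get $M=LR(\pi s)L^{-1}$ with $L\in SL_2(\mathbb R)$ and $\pi s=\pm\theta$. Let $k$ be a lift of $L$. Then $kT_sk^{-1}$ is a lift of $M$, so by Lemma 2, $g=T^{2l}kT_sk^{-1}=kT_{s+2l}k^{-1}$ for some $l\in\mathbb Z$. Put $\psi=s+2l$.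 Then $\cos\pi\psi=\cos\theta=\frac12\mathrm{tr}\,M$, which has absolute value less than $1$, so $\psi\notin\mathbb Z$. Finally $g(t)=k(k^{-1}(t)+\psi)$ lies strictly between $k(k^{-1}(t)+j)=t+j$ and $k(k^{-1}(t)+j+1)=t+j+1$. $\square$

**The one-parameter family.** For $\tau\ge0$ let $A_\tau=\mathrm{diag}(e^\tau,e^{-\tau})$. It preserves the ray of $e(0)$, so by Lemma 2 it has a unique lift $\widetilde A_\tau$ with $\widetilde A_\tau(0)=0$. For real $\alpha,\beta$ put
$$g_\tau=T_\alpha\,\widetilde A_\tau\,T_\beta\,\widetilde A_\tau^{-1},\qquad g_0=T_{\alpha+\beta}.$$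
It lifts $R(\pi\alpha)A_\tau R(\pi\beta)A_\tau^{-1}$. Since
$$A_\tau R(\phi)A_\tau^{-1}=\begin{pmatrix}\cos\phi&-e^{2\tau}\sin\phi\\ e^{-2\tau}\sin\phi&\cos\phi\end{pmatrix},$$
half the trace of this matrix is
$$f(\tau)=\cos\pi\alpha\cos\pi\beta-\cosh(2\tau)\sin\pi\alpha\sin\pi\beta,\qquad f(0)=\cos\pi(\alpha+\beta). \tag{7}$$

**Lemma 4.** Suppose $0<\alpha+\beta<1$.

(i) If $\alpha\in(0,1)$ and $\beta\in(-1,0)$, then for every $\psi\in(0,\alpha+\beta)$ there is $\tau$ such that $g_\tau$ is conjugate in $\mathcal L$ to $T_\psi$.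

(ii) If $\alpha,\beta\in(0,1)$, then for every $\psi\in(\alpha+\beta,1)$ there is $\tau$ such that $g_\tau$ is conjugate in $\mathcal L$ to $T_\psi$.

*Proof.*

**Step 1: $g_\tau(0)$ is continuous in $\tau$.** We have $g_\tau(0)=\alpha+\widetilde A_\tau(\beta)$. The map $\widetilde A_\tau$ fixes $0$ and commutes with $T$, so it fixes $\mathbb Z$. As $A_\tau e(\frac12)=e^{-\tau}e(\frac12)$, the point $\widetilde A_\tau(\frac12)$ lies in $\frac12+2\mathbb Z$, and by monotonicity it lies in $(0,1)$. So it is $\frac12$, and $\widetilde A_\tau$ fixes $\frac12\mathbb Z$. If $\beta\in[\frac j2,\frac{j+1}2]$, then $\widetilde A_\tau(\beta)$ is the unique point of this interval with the direction of $(e^\tau\cos\pi\beta,e^{-\tau}\sin\pi\beta)$. Since $e$ maps the interval homeomorphically onto a quarter circle, this point depends continuously on $\tau$.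

**Step 2: reading off $\psi$ from the trace.** Suppose $|f|<1$ on $[0,\tau_0]$. For $\tau\in[0,\tau_0]$, Lemma 3 applies to $g_\tau$ and shows $g_\tau(0)\notin\mathbb Z$. By Step 1, and since $g_0(0)=\alpha+\beta\in(0,1)$, we get $g_{\tau_0}(0)\in(0,1)$. So in Lemma 3 for $g_{\tau_0}$ we have $j=0$. That is, $g_{\tau_0}$ is conjugate in $\mathcal L$ to $T_\psi$, where $\psi$ is the unique number in $(0,1)$ with $\cos\pi\psi=f(\tau_0)$.

**Step 3: hitting the prescribed $\psi$.** In case (i), $\sin\pi\alpha\sin\pi\beta<0$, so $f$ increases from $\cos\pi(\alpha+\beta)$ to $+\infty$. For $\psi\in(0,\alpha+\beta)$ we have $\cos\pi(\alpha+\beta)<\cos\pi\psi<1$, so there is $\tau_0$ with $f(\tau_0)=\cos\pi\psi$, and $|f|<1$ on $[0,\tau_0]$. Apply Step 2. In case (ii), $\sin\pi\alpha\sin\pi\beta>0$, so $f$ decreases from $\cos\pi(\alpha+\beta)$ to $-\infty$. For $\psi\in(\alpha+\beta,1)$ we have $-1<\cos\pi\psi<\cos\pi(\alpha+\beta)$, and the same argument works. $\square$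

## 8. The representations of $G(T_{p,q})$ and Theorem A

**Proposition 5.** Let $m,n$ be integers (not necessarily coprime) with $n\ge1$ and $m<n(pq-p-q)$. There is a homomorphism $\rho:G(T_{p,q})\to\mathrm{Homeo}^+(\mathbb R)$ with $\rho(\mu^m\lambda^n)=1$ and $\rho(\mu)(t)>t$ for all $t\in\mathbb R$.

*Proof.* Recall $d=pqn-m$ and $\mu^m\lambda^n=h^n\mu^{-d}$.

**Step 1: $m=0$, by translations.** Compose the abelianization $G\to\mathbb Z$, $\mu\mapsto1$, $\lambda\mapsto0$, with $1\mapsto T$. Both properties are immediate.

**Step 2: $m<0$, by bending the translation representation.** Choose the solution of (4) with $0<a<p$, possible since $q$ is invertible modulo $p$. Then $b=(1-aq)/p$ is negative since $aq\ge q\ge2$, and $b>-q$ since $aq\le(p-1)q$. Put $\alpha=a/p\in(0,1)$ and $\beta=b/q\in(-1,0)$, so $\alpha+\beta=1/(pq)$. Define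
$$\rho(x)=T_{1/p},\qquad\rho(y)=\widetilde A_\tau T_{1/q}\widetilde A_\tau^{-1}.$$
Then $\rho(x)^p=T=\rho(y)^q$, because $\widetilde A_\tau$ commutes with $T$. So $\rho$ is well defined, $\rho(h)=T$ and $\rho(\mu)=T_{a/p}\widetilde A_\tau T_{b/q}\widetilde A_\tau^{-1}=g_\tau$. Since $d>pqn$, the number $\psi:=n/d$ lies in $(0,\frac1{pq})$. By Lemma 4(i) choose $\tau$ so that $\rho(\mu)$ is conjugate in $\mathcal L$ to $T_\psi$. Then $\rho(\mu)^d$ is conjugate in $\mathcal L$ to $T_{d\psi}=T^n$, hence equal to $T^n$, because $T$ is central in $\mathcal L$. So $\rho(\mu)^d=\rho(h)^n$.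

*Where this stops.* For $m>0$ we would need $\psi=n/d>1/(pq)$, but in this family $f(\tau)\ge\cos\frac{\pi}{pq}$: with $\alpha$ and $\beta$ of opposite signs, bending only decreases the translation. We need $\alpha,\beta$ both positive, as in Lemma 4(ii). The freedom left is to send $h$ to another power $T^k$. Then $x$ goes to $T_{k/p}$, $y$ goes to a conjugate of $T_{k/q}$, and integer parts of the exponents $ka/p$, $kb/q$ can be pulled out since $T$ is central. To make these exponents $\frac1p$ and $\frac1q$ modulo $1$ we want $ka\equiv1\pmod p$ and $kb\equiv1\pmod q$. By (4) this means $k\equiv q\pmod p$ and $k\equiv p\pmod q$. The choice $k=p+q$ does it.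

**Step 3: $0<m<n(pq-p-q)$, with $h\mapsto T^{p+q}$.** Put $k=p+q$ and
$$\rho(x)=T_{k/p},\qquad\rho(y)=\widetilde A_\tau T_{k/q}\widetilde A_\tau^{-1}.$$
Then $\rho(x)^p=T^k=\rho(y)^q$, so $\rho$ is well defined with $\rho(h)=T^k$. From $aq+bp=1$,
$$\frac{ka}p=a+\frac{aq}p=a-b+\frac1p,\qquad\frac{kb}q=b+\frac{bp}q=b-a+\frac1q .$$
So
$$\rho(\mu)=T^{a-b}T_{1/p}\,\widetilde A_\tau T_{1/q}T^{b-a}\widetilde A_\tau^{-1}=T_{1/p}\,\widetilde A_\tau T_{1/q}\widetilde A_\tau^{-1},$$
which is $g_\tau$ with $\alpha=\frac1p$, $\beta=\frac1q$. Here $\alpha+\beta\le\frac12+\frac13<1$. Let $\psi=n(p+q)/d$. The hypothesis $m<n(pq-p-q)$ says $d>n(p+q)$, so $\psi<1$. The hypothesis $m>0$ says $d<pqn$, so $\psi>\frac{p+q}{pq}=\frac1p+\frac1q$. By Lemma 4(ii) choose $\tau$ so that $\rho(\mu)$ is conjugate in $\mathcal L$ to $T_\psi$. As before, $\rho(\mu)^d=T^{n(p+q)}=\rho(h)^n$.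

**Step 4: both properties hold.** In Steps 2 and 3, $\rho(\mu^m\lambda^n)=\rho(h)^n\rho(\mu)^{-d}=1$. Also $\rho(\mu)$ is conjugate, by an increasing homeomorphism, to $T_\psi$ with $\psi>0$. By the computation in Lemma 1 it moves every point to the right. $\square$

*Example.* For the trefoil with $r=-1$ we have $d=7$, $\psi=\frac17$, $\alpha=\frac12$, $\beta=-\frac13$, and (7) reads $f(\tau)=\frac{\sqrt3}2\cosh2\tau$. The required $\tau$ solves $\frac{\sqrt3}2\cosh2\tau=\cos\frac\pi7$, which is possible because $\cos\frac\pi7>\cos\frac\pi6=\frac{\sqrt3}2$. For $r=\frac12$ we have $d=11$, $\psi=\frac{10}{11}\in(\frac56,1)$, $f(\tau)=-\frac{\sqrt3}2\cosh2\tau$, and $\tau$ solves $\frac{\sqrt3}2\cosh2\tau=\cos\frac\pi{11}$.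

**Proof of Theorem A.** Write $r=m/n$ in lowest terms with $n\ge1$. Then $m<n(pq-p-q)$, and the $\rho$ of Proposition 5 kills $\mu^m\lambda^n$, so it factors through $\pi_1(T_{p,q}(r))$. By Lemma 1, no non-empty product of conjugates of $\mu$ is trivial in that group. $\square$

For the trefoil $pq-p-q=1$. So for every $r<1$ the meridian is not a generalized torsion element of $\pi_1(T_{2,3}(r))$, and both parts of the Question are answered negatively.

## 9. Pulling back along meridian-preserving homomorphisms: Theorem B

**Step 1: the general statement.** Let $r=m/n$ in lowest terms with $n\ge1$ and $r<e(pq-p-q)$. Then $m<en(pq-p-q)$, so Proposition 5 applies to the pair $(m,en)$; this is why coprimality was not assumed there. It gives $\rho$ with $\rho(\mu^m\lambda^{en})=1$ and $\rho(\mu)(t)>t$ for all $t$. Since $\varphi(\mu_K^m\lambda_K^n)=\mu^m\lambda^{en}$, the composition $\rho\varphi:G(K)\to\mathrm{Homeo}^+(\mathbb R)$ kills $\mu_K^m\lambda_K^n$, and $\rho\varphi(\mu_K)=\rho(\mu)$ moves every point to the right. So $\rho\varphi$ factors through $\pi_1(K(r))$,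 and Lemma 1 applies.

**Step 2: a connected sum maps to each summand.** Let $K=K_1\#K_2$. The identity on $G(K_1)$ and the abelianization $G(K_2)\to\mathbb Z\cong\langle\mu_1\rangle$, $\mu_2\mapsto\mu_1$, agree on the amalgamated subgroup. Together they define a homomorphism $G(K)\to G(K_1)$ with $\mu_K\mapsto\mu_1$. It sends $\lambda_K=\lambda_1\lambda_2$ to $\lambda_1$, because $\lambda_2$ is trivial in homology. Hence it induces $\pi_1(K(r))\to\pi_1(K_1(r))$, taking meridian to meridian. If no non-empty product of conjugates of the meridian is trivial in $\pi_1(K_1(r))$, the same is true in $\pi_1(K(r))$.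

**Step 3: two half-lines cover $\mathbb Q$.** Let $K=T_{p,q}\#T_{p,-q}\#J$. The proof of Theorem A shows that no non-empty product of conjugates of the meridian is trivial in $\pi_1(T_{p,q}(r))$ when $r<pq-p-q$. By the mirror-image remark, the same holds in $\pi_1(T_{p,-q}(r))$ when $-r<pq-p-q$, that is, $r>-(pq-p-q)$. If $r<pq-p-q$, use Step 2 with $K_1=T_{p,q}$. If $r>-(pq-p-q)$, use it with $K_1=T_{p,-q}$. Since $pq-p-q\ge1>0$, every rational $r$ satisfies at least one of the two conditions. $\square$

With $p=2$, $q=3$ and $J$ trivial, this is the statement about the square knot.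

## 10. Trading $u^{-1}$ for $v$

We turn to Theorem C. "Only if" is Theorem A, so from here on $r=m/n\ge pq-p-q$ in lowest terms with $n\ge1$. Then $m\ge n(pq-p-q)\ge1$. Put $\Gamma=\pi_1(T_{p,q}(r))$.

**The meridian is non-trivial in $\Gamma$.** This is part of Definition 1. If $m\ge2$, then $\mu$ generates $H_1(\Gamma)=\mathbb Z_m\ne0$. If $m=1$, then $n(pq-p-q)\le1$ forces $n=1$ and $pq-p-q=1$, that is $(p-1)(q-1)=2$, so $\{p,q\}=\{2,3\}$ and $d=5$. As $T_{p,q}=T_{q,p}$, take $p=2$, $q=3$, $a=1$, $b=-1$. Send $x\mapsto(12)(34)$, $y^{-1}\mapsto(135)$ in the alternating group $A_5$. Then $x^2$ and $y^3$ both go to $1$, so this is a homomorphism with $h\mapsto1$. Composing from right to left, $\mu=xy^{-1}$ goes to $(12)(34)(135)=(1\,4\,3\,5\,2)$, a $5$-cycle. So $h\mu^{-5}\mapsto1$, the map factors through $\Gamma$, and $\mu\not\mapsto1$.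

**What to aim for.** Equation (5) says $\mu^m\lambda^n=\mu^{m-npq}h^n$. If we can write
$$h^n=\mu^E\cdot(\text{a product of }npq-E\text{ conjugates of }\mu),$$
then $\mu^m\lambda^n$ is a product of conjugates of $\mu$ as soon as $m\ge npq-E$. So we want the pure power $\mu^E$ as large as possible. The hand computation (6) is the case $p=2$, $q=3$, $n=1$, $E=4=p+q-1$. We shall reach $E=n(p+q)-1$ in general. (No $E$ with $n(p+q)<E<npq$ is possible: with $m'=npq-E$, the element $\mu^{m'}\lambda^n$ would be a product of $m'\ge1$ conjugates of $\mu$, where $m'<n(pq-p-q)$, against Proposition 5 and Lemma 1.)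

**Bookkeeping.** Put $u=x^a$, $v=y^b$, so
$$\mu=uv,\qquad u^p=h^a,\qquad v^q=h^b. \tag{8}$$
Let $Q_k\subset G$ be the set of products of $k$ conjugates of $\mu^{-1}$, with $Q_0=\{1\}$. Then $gQ_kg^{-1}=Q_k$ and $Q_kQ_l=Q_{k+l}$. If $g_1=g_1'c_1$ and $g_2=g_2'c_2$ with $c_1\in Q_k$, $c_2\in Q_l$, then $g_1g_2=g_1'g_2'\,(g_2'^{-1}c_1g_2')\,c_2$. So
$$g_1\in g_1'Q_k,\ g_2\in g_2'Q_l\ \Longrightarrow\ g_1g_2\in g_1'g_2'Q_{k+l}. \tag{9}$$
Since $\mu^{-1}=v^{-1}u^{-1}$, we have $u^{-1}=v\mu^{-1}\in vQ_1$ and $v^{-1}=\mu^{-1}u=u(u^{-1}\mu^{-1}u)\in uQ_1$. By (9),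
$$u^{-j}\in v^jQ_j,\qquad v^{-j}\in u^jQ_j\qquad(j\ge0). \tag{10}$$
So a negative power of $u$ may be traded for a positive power of $v$, and vice versa, at the cost of conjugates of $\mu^{-1}$.

In Section 5, inside $\mu^4=u(vuv)u(vuv)$, we replaced the middle $u$ of $vuv$ by $hu^{-1}$, traded $u^{-1}$ for $v$, and obtained $v^3=h^{-1}$, a central element. Then the two remaining letters $u$ formed $u^2=h$. In general, one collects full powers $u^p=h^a$ and $v^q=h^b$ in nested fashion. We record who passes letters to whom by a tree: each black vertex collects one $u^p$, each white vertex collects one $v^q$, and an edge weight tells how many letters pass along the edge. To end with $h^N$ we need $Nq$ black and $Np$ white vertices, because $aNq+bNp=N$.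

## 11. Weighted trees and the power $h^N$

**Definition 5.** A *tree of type $N$* is a finite tree with $Nq$ black and $Np$ white vertices, whose edges join black to white vertices and carry positive integer weights, such that the weights at each black vertex sum to $p$ and those at each white vertex sum to $q$.

It has $N(p+q)-1$ edges and total weight $Npq$.

*Example.* For $p=2$, $q=3$, $N=1$, the path $B_1-W_1-B_2-W_2-B_3$ with weights $2,1,1,2$ is a tree of type $1$: the sums are $2,2,2$ at the black and $3,3$ at the white vertices.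

**Lemma 6.** Trees of type $N$ exist for all $N\ge1$. There is one of type $1$ having an edge of weight $\ge2$.

*Proof.*

**Step 1: a tree of type 1.** Let the black vertices be the intervals $[(i-1)p,ip]$, $1\le i\le q$, and the white vertices the intervals $[(j-1)q,jq]$, $1\le j\le p$. All lie in $[0,pq]$. Join a black and a white interval when they overlap in positive length, and let the weight be the length of the overlap. Each family tiles $[0,pq]$, so the weights at a black vertex sum to $p$ and those at a white vertex to $q$.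

The interior multiples of $p$ (there are $q-1$) and of $q$ (there are $p-1$) are distinct, because $\gcd(p,q)=1$. They cut $[0,pq]$ into $p+q-1$ elementary intervals. Each elementary interval lies in one black and one white interval. Conversely, an overlap of positive length has endpoints that are cut points or ends of $[0,pq]$ and has no cut point in its interior, so it is one elementary interval. So there are $p+q-1$ edges. At an interior cut point only one of the two families changes interval, so consecutive edges share a vertex, and the graph is connected. A connected graph with $p+q$ vertices and $p+q-1$ edges is a tree. Call it $T_1$ (here the symbol denotes a tree, not a translation).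

**Step 2: edges of weight 1 and of weight at least 2 in $T_1$.** Choose $1\le i\le q-1$ with $ip\equiv1\pmod q$, say $ip=jq+1$. Since $ip\ge2$, we have $j\ge1$. So $jq$ and $jq+1=ip$ are consecutive interior cut points, and the corresponding edge has weight $1$. The total weight $pq$ exceeds the number $p+q-1$ of edges, because $(p-1)(q-1)>0$. So some edge has weight $\ge2$.

**Step 3: from $N$ to $N+1$.** We keep the extra property that the tree has an edge of weight $1$. Let $T_N$ be of type $N$ with an edge $(B,W)$ of weight $1$, and let $(B',W')$ be an edge of $T_1$ of weight $\ge2$. In the disjoint union of $T_N$ and $T_1$, delete $(B,W)$, decrease the weight of $(B',W')$ by $1$, and add edges $(B,W')$ and $(B',W)$ of weight $1$. At each of the four vertices one unit is removed and one is added, so the sums are unchanged. Deleting $(B,W)$ splits $T_N$ into two components, and each is attached to $T_1$ by exactly one new edge, so the result is a tree. It is of type $N+1$ and has an edge of weight $1$. $\square$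

*Example.* For $p=2$, $q=3$, take two copies of the path above, delete $(B_2,W_1)$ in the first, lower $(B_1',W_1')$ in the second from $2$ to $1$, and add $(B_2,W_1')$, $(B_1',W_1)$. At $W_1$ the weights are now $2,1$, at $B_2$ they are $1,1$, at $B_1'$ they are $1,1$, and at $W_1'$ they are $1,1,1$.

**Words attached to a rooted tree.** Fix a tree of type $N$, a root, and an order of the children of each vertex. For a non-root vertex $C$ with children $C_1,\dots,C_s$ put recursively
$$W_C=uW_{C_1}uW_{C_2}\cdots uW_{C_s}u\ \ (C\text{ black}),\qquad W_C=vW_{C_1}vW_{C_2}\cdots vW_{C_s}v\ \ (C\text{ white}).$$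
For a leaf this is $u$ or $v$. Let $E_C$ be the number of edges below $C$, not counting the edge to its parent. Children of black vertices are white and conversely, so by induction the word $W_C$ alternates, and it begins and ends with $u$ (black) or $v$ (white). Its length is $(s+1)+\sum(2E_{C_i}+1)=2(s+\sum E_{C_i})+1=2E_C+1$. So
$$W_C=(uv)^{E_C}u\ \ (C\text{ black}),\qquad W_C=(vu)^{E_C}v\ \ (C\text{ white}). \tag{11}$$
Let $w$ be the weight of the edge from $C$ to its parent, let $z_C=a\cdot\#\text{black}+b\cdot\#\text{white}$ over the subtree at $C$ (including $C$), and let $e_C=\sum(\text{weight}-1)$ over the edges below $C$.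

**Lemma 7.** For $C$ black,
$$W_C\in h^{z_C}u^{-(w-1)}Q_{e_C}\subset h^{z_C}v^{w-1}Q_{e_C+w-1},$$
and for $C$ white,
$$W_C\in h^{z_C}v^{-(w-1)}Q_{e_C}\subset h^{z_C}u^{w-1}Q_{e_C+w-1}.$$

*Proof.* The inclusions are (10). We prove the memberships by induction from the leaves. Let $C$ be black, with white children $C_i$ joined by edges of weights $w_i$, $1\le i\le s$ (possibly $s=0$). Then $w+\sum w_i=p$. By induction, $W_{C_i}\in h^{z_{C_i}}u^{w_i-1}Q_{e_{C_i}+w_i-1}$. The word $W_C$ contains $s+1$ further letters $u$. Multiplying with (9), where $h$ is central and all other leading factors are powers of $u$,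
$$W_C\in h^{\sum z_{C_i}}\,u^{(s+1)+\sum(w_i-1)}\,Q_{\sum(e_{C_i}+w_i-1)} .$$
Here $\sum z_{C_i}=z_C-a$, the last index is $e_C$, and the exponent of $u$ is $1+\sum w_i=p-w+1$. Since $u^p=h^a$, the right side is $h^{z_C}u^{-(w-1)}Q_{e_C}$. For $C$ white the argument is the same with $u,a,p$ and $v,b,q$ exchanged. $\square$

**Lemma 8.** For every $N\ge1$, with $E=N(p+q)-1$,
$$h^N=\mu^E\cdot(\text{a product of }Npq-E\text{ conjugates of }\mu)\quad\text{in }G(T_{p,q}).$$

*Proof.* Take a tree of type $N$ (Lemma 6), rooted at a black vertex with children $C_1,\dots,C_s$ joined by edges of weights $w_i$, so $\sum w_i=p$. The word $uW_{C_1}uW_{C_2}\cdots uW_{C_s}$ alternates, begins with $u$ and ends with $v$. Its length is $s+\sum(2E_{C_i}+1)=2(s+\sum E_{C_i})=2E$. So it equals $(uv)^E=\mu^E$. On the other hand, by Lemma 7 and (9) it lies in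
$$h^{\sum z_{C_i}}\,u^{s+\sum(w_i-1)}\,Q_{\sum(e_{C_i}+w_i-1)} .$$
The exponent of $u$ is $\sum w_i=p$, which gives $u^p=h^a$. Together with the $z_{C_i}$, the exponent of $h$ becomes $a\cdot Nq+b\cdot Np=N$. The index of $Q$ is the sum of (weight $-1$) over all edges, that is $Npq-E$. So $\mu^E=h^N\pi$ with $\pi\in Q_{Npq-E}$, and $h^N=\mu^E\pi^{-1}$, where $\pi^{-1}$ is a product of $Npq-E$ conjugates of $\mu$. $\square$

For the path of the example rooted at $B_2$, the word is $u(vuv)u(vuv)$, and the proof is the computation of Section 5.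

**Theorem C for $r>pq-p-q$.** Now $m\ge n(pq-p-q)+1$. Lemma 8 with $N=n$ and $E=n(p+q)-1$ gives, in $G$,
$$\mu^m\lambda^n=\mu^{m-npq}h^n=\mu^{m-npq+E}\cdot(\text{a product of }npq-E\text{ conjugates of }\mu).$$
The exponent $m-npq+E=m-n(pq-p-q)-1$ is $\ge0$, so $\mu^m\lambda^n$ is a product of $(m-npq+E)+(npq-E)=m$ conjugates of $\mu$. It is trivial in $\Gamma$, and $\mu\ne1$ in $\Gamma$. Therefore $\mu$ is a generalized torsion element of $\Gamma$. Since $\mu$ generates $H_1(\Gamma)=\mathbb Z_m$, a trivial product of $k\ge1$ conjugates has $m\mid k$, so $m$ is the least possible number.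

## 12. The boundary slope $r=pq-p-q$

Here $n=1$, $m=pq-p-q$, $d=p+q$, and the relation is $h=\mu^{p+q}$ in $\Gamma$. Lemma 8 misses by one: it gives $h=\mu^{p+q-1}\cdot(m+1\text{ conjugates})$, hence only that $\mu$ is a product of $m+1$ conjugates of $\mu$ in $\Gamma$, with a $\mu$ left on the wrong side. Instead we express the longer power $\mu^{p+q}$, at the price of a commutator of $u$ and $v$. Doing this in two ways gives a commutator and its inverse, and their product is $1$.

**Step 1: split a tree at a heavy edge.** By Lemma 6 take a tree of type $1$ with an edge $(B,W)$, $B$ black, of weight $s\ge2$. Put $t=s-1\ge1$. Apply Lemma 7 and (11) to $C=B$ with root $W$, and to $C=W$ with root $B$. With $i,j$ the numbers of edges in the components of $B$ and of $W$ after deleting $(B,W)$,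
$$(uv)^iu\in h^zu^{-t}Q_e,\qquad(vu)^jv\in h^{z'}v^{-t}Q_{e'}. \tag{12}$$
The two components contain all vertices and all edges except $(B,W)$, so
$$i+j=p+q-2,\qquad z+z'=aq+bp=1,\qquad e+e'=pq-(p+q-1)-t .$$

**Step 2: reduce to single letters.** By (10), $u^{-(t-1)}\in v^{t-1}Q_{t-1}$ and $v^{-(t-1)}\in u^{t-1}Q_{t-1}$. With (9) this gives
$$u^{-t}v^{-t}=u^{-1}u^{-(t-1)}v^{-t}\in u^{-1}v^{-1}Q_{t-1},\qquad v^{-t}u^{-t}=v^{-1}v^{-(t-1)}u^{-t}\in v^{-1}u^{-1}Q_{t-1}.$$

**Step 3: two expressions for $\mu^{p+q}$.** Each of the following words alternates, begins with $u$, ends with $v$, and has length $(2i+1)+(2j+1)+2=2(p+q)$, so it equals $\mu^{p+q}$. By (12), Step 2, and $e+e'+t-1=pq-p-q=m$,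
$$\mu^{p+q}=(uv)^iu\cdot(vu)^jv\cdot uv\ \in\ h\,u^{-t}v^{-t}\,uv\,Q_{e+e'}\subset h\,u^{-1}v^{-1}uv\,Q_m,$$
$$\mu^{p+q}=u\cdot(vu)^jv\cdot(uv)^iu\cdot v\ \in\ h\,u\,v^{-t}u^{-t}\,v\,Q_{e+e'}\subset h\,uv^{-1}u^{-1}v\,Q_m .$$

**Step 4: a commutator and its inverse.** Put $c=u^{-1}v^{-1}uv$ and $c'=uv^{-1}u^{-1}v$. In $\Gamma$ we have $\mu^{p+q}=h$, so $1\in cQ_m$ and $1\in c'Q_m$ (images in $\Gamma$). So $c$ and $c'$ are inverses of elements of $Q_m$, which means that each is a product of $m$ conjugates of $\mu$. But
$$c^{-1}=v^{-1}u^{-1}vu=u^{-1}(uv^{-1}u^{-1}v)u=u^{-1}c'u,$$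
so $c^{-1}$, as a conjugate of $c'$, is also a product of $m$ conjugates of $\mu$. Hence $1=c\,c^{-1}$ is a product of $2m\ge2$ conjugates of $\mu$. Since $\mu\neq1$ in $\Gamma$ by Section 10, $\mu$ is a generalized torsion element of $\Gamma$. This completes the proof of Theorem C. $\square$
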